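\title{Animated PD-envelopes of quasiregular pairs need not be static}

\begin{abstract}
The animated PD-envelope of a pair $(A,I)$ is the left derived form of the divided power envelope. We show that it can have higher homotopy when the pair is quasiregular: for every prime $p$ there is an $\mathbb F_p$-algebra $A$ with an ideal $I$ such that $A/I=\mathbb F_p$, the cotangent complex $\mathbb L_{(A/I)/A}$ vanishes, and the envelope has nonzero $\pi_1$. Variants have homotopy in arbitrarily high degrees, or have $A$ free over $\mathbb Z$. In the other direction, the conjugate filtration shows that the envelope is static as soon as the Frobenius pullbacks of $A/I$ have no homotopy in degrees $\ge 2$, and that this condition is necessary when $I=I^2$.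
\end{abstract}

\section{Introduction}

\subsection{The question}

Rings are commutative. A \emph{pair} $(A,I)$ is a ring with an ideal, and a \emph{PD-pair} $(A,I,\gamma)$ is a pair with a divided power structure on $I$, that is, operations $\gamma_n$ on $I$ that behave like $x\mapsto x^n/n!$ (see Section~\ref{sec:pd}). The \emph{classical PD-envelope} is the left adjoint of the forgetful functor from PD-pairs to pairs. For finite sets of variables $X,Y$, the envelope of $(\mathbb Z[X,Y],(Y))$ is the ring $\mathbb Z[X]\langle Y\rangle\subseteq\mathbb Q[X,Y]$ generated by $X$ and the elements $\gamma_n(y)=y^n/n!$, with the divided power ideal generated by $Y$.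

The classical envelope does not commute with base change. Along $\mathbb F_p[y]\to\mathbb F_p$, $y\mapsto0$, the pair $(\mathbb F_p[y],(y))$ becomes $(\mathbb F_p,0)$, which is its own envelope, while the envelope $\mathbb F_p\langle y\rangle$ becomes the infinite-dimensional ring $\mathbb F_p\langle y\rangle/(y)$. One repairs this by keeping the envelope on polynomial pairs and deriving it. Let $\mathcal D^0$ be the full subcategory of pairs spanned by the $(\mathbb Z[X,Y],(Y))$, and let $\mathcal E^0$ be the full subcategory of PD-pairs spanned by their envelopes. Write $\mathcal P_\Sigma(\mathcal C)$ for the $\infty$-category obtained from $\mathcal C$ by freely adjoining sifted colimits (see Section~\ref{sec:ani}). The $\infty$-categories of \emph{animated pairs} and \emph{animated PD-pairs} are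
\[
\mathrm{AniPair}=\mathcal P_\Sigma(\mathcal D^0),\qquad \mathrm{AniPDPair}=\mathcal P_\Sigma(\mathcal E^0).
\]
The \emph{animated PD-envelope} $\mathrm{Env}\colon\mathrm{AniPair}\to\mathrm{AniPDPair}$ is the extension, preserving sifted colimits, of the classical envelope $\mathcal D^0\to\mathcal E^0$; it is left adjoint to the forgetful functor. An animated ring is \emph{static} if its homotopy groups vanish in nonzero degrees. We take two facts as known.
\begin{enumerate}
\item[(F1)] $\mathrm{AniPair}$ is equivalent to the $\infty$-category of surjections $A\twoheadrightarrow A''$ of animated rings, that is, maps that are surjective on $\pi_0$. A classical pair $(A,I)$ is regarded as the surjection $A\twoheadrightarrow A/I$. Accordingly, an animated PD-pair is written $(B\twoheadrightarrow B'',\gamma)$.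
\item[(F2)] An animated PD-pair with $B$ and $B''$ static is the same thing as a classical PD-pair. Hence, if the animated PD-envelope of a pair $(A,I)$ has $B$ and $B''$ static, then it is the classical PD-envelope of $(A,I)$.
\end{enumerate}
A pair $(A,I)$ is \emph{quasiregular} (in the sense of Quillen) if $I/I^2$ is a flat $A/I$-module and $\pi_i(\mathbb L_{(A/I)/A})=0$ for $i>1$; the second condition says that $\mathbb L_{(A/I)/A}\simeq(I/I^2)[1]$. The following question comes from \cite{Mao}.

\medskip
\noindent\textbf{Question.} \emph{Let $(A,I)$ be a quasiregular pair with animated PD-envelope $(B\twoheadrightarrow B'',\gamma)$. Are $B$ and $B''$ static, so that the animated and the classical PD-envelope coincide?}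
\medskip

One always has $B''=A/I$ (Proposition~\ref{prop:colim}), so the question is about $B$, and one would guess that the answer is yes. Quasiregularity asks that the cotangent complex look like that of an ideal generated by a regular sequence, and for such ideals $B$ is static (Corollary~\ref{cor:cases}). Moreover, $B$ carries a decreasing filtration $F^n$ by divided powers, and for a quasiregular pair its graded pieces are the static modules $\Gamma^n_{A/I}(I/I^2)$, so every quotient $B/F^n$ is static (Remark~\ref{rem:pdfil}). The weak point of this evidence is that the filtration need not be complete. When $I=I^2$ every quotient $B/F^n$ with $n\ge1$ equals $A/I$, and the filtration says nothing about $B$. The counterexamples are of this kind.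

\subsection{Results}

Throughout, $B$ denotes the ring of the animated PD-envelope of the pair under discussion.

\begin{theorem}\label{thm:main}
For every prime $p$ there is a quasiregular pair $(A,I)$ such that $A$ is an $\mathbb F_p$-algebra, $A/I=\mathbb F_p$, $\mathbb L_{(A/I)/A}=0$, and $\pi_1(B)\ne0$.
\end{theorem}

\begin{theorem}\label{thm:more}
Fix a prime $p$.
\begin{enumerate}
\item[(a)] For every $m\ge1$ there is a quasiregular pair as in Theorem~\ref{thm:main} with $\pi_i(B)\neq0$ if and only if $0\le i\le m$. There is also one with $\pi_i(B)\ne0$ for all $i\ge0$.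
\item[(b)] There is a quasiregular pair $(A,I)$ with $A$ free as a $\mathbb Z$-module, $A/I=\mathbb Z$, $\mathbb L_{(A/I)/A}=0$, and $\pi_1(B)\neq0$.
\end{enumerate}
\end{theorem}

The obstruction can be named. An animated $\mathbb F_p$-algebra $R$ has a Frobenius endomorphism $\varphi$, extended from polynomial $\mathbb F_p$-algebras along sifted colimits; for static $R$ it is $x\mapsto x^p$. For a map $R\to S$, the \emph{Frobenius pullback} $S\otimes^{\mathbb L}_{R,\varphi}R$ is the pushout of $S\leftarrow R\xrightarrow{\varphi}R$. We write $\varphi_*R$ for $R$ regarded as an $R$-algebra through $\varphi$.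

\begin{theorem}\label{thm:crit}
Let $(A,I)$ be a quasiregular pair and $A''=A/I$. For a prime $p$ put
\[
A_p=A\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p,\qquad A''_p=A''\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p,\qquad M_p=A''_p\otimes^{\mathbb L}_{A_p,\varphi}A_p .
\]
\begin{enumerate}
\item[(i)] $B$ is static if and only if $\pi_j(B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)=0$ for all $j\ge2$ and all primes $p$.
\item[(ii)] If $\pi_j(M_p)=0$ for all $j\ge2$ and all $p$, then $B$ is static.
\item[(iii)] If $I=I^2$, the condition in \textup{(ii)} is also necessary.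
\item[(iv)] Let $A$ be an $\mathbb F_p$-algebra. If $\operatorname{Tor}^A_i(A/I,\varphi_*A)=0$ for all $i>0$, then $B$ is static. If moreover $I=I^2$, this vanishing holds if and only if $B$ is static.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:cases}
Let $(A,I)$ be a quasiregular pair. Then $B$ is static in each of the following cases: \textup{(a)} $I$ is locally generated by a Koszul-regular sequence; \textup{(b)} $A$ is a $\mathbb Q$-algebra; \textup{(c)} $A$ is $\mathbb Z$-torsion-free and each $A/p$ has flat Frobenius; \textup{(d)} $A$ is an $\mathbb F_p$-algebra with flat Frobenius.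
\end{corollary}

We do not claim that the conditions in (ii) and (iv) are necessary when $I\ne I^2$.

The counterexamples use a single formal property, namely that $B$ commutes with all colimits of animated pairs (Section~\ref{sec:prelim}). This property turns the problem into one about Tor groups (Section~\ref{sec:idea}), which is solved in Sections~\ref{sec:tree} and~\ref{sec:counter}. Sections~\ref{sec:conj} and~\ref{sec:crit} construct the conjugate filtration and prove the criterion.

\section{The envelope as a colimit-preserving functor}\label{sec:prelim}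

\subsection{Divided powers}\label{sec:pd}

A divided power structure on an ideal $I\subseteq A$ is a family of maps $\gamma_n\colon I\to A$, $n\ge0$, with $\gamma_0(x)=1$, $\gamma_1(x)=x$, $\gamma_n(x)\in I$ for $n\ge1$, and, for $x,x'\in I$ and $a\in A$,
\[
\gamma_n(x+x')=\sum_{i+j=n}\gamma_i(x)\gamma_j(x'),\qquad \gamma_n(ax)=a^n\gamma_n(x),\qquad \gamma_m(x)\gamma_n(x)=\binom{m+n}{m}\gamma_{m+n}(x),
\]
and $\gamma_m(\gamma_n(x))=\frac{(mn)!}{m!\,(n!)^m}\gamma_{mn}(x)$ for $n\geq1$. It follows that $x^n=n!\,\gamma_n(x)$; in an $\mathbb F_p$-algebra, $x^p=0$ for all $x\in I$.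

The ring $\mathbb Z[X]\langle Y\rangle$ is a free $\mathbb Z[X]$-module on the products $\prod_{y\in Y}\gamma_{e_y}(y)$, $e\in\mathbb N^Y$. Let $\bar J$ be its divided power ideal and let $\mathbb F_p[X]\langle Y\rangle$ be its reduction modulo $p$. The operations $\gamma_n$ descend to the reduction, because $\bar J\cap(p)=p\bar J$ (the quotient $\mathbb Z[X]$ is torsion-free) and $\gamma_n(pz)=p^n\gamma_n(z)$. The result is the classical envelope of $(\mathbb F_p[X,Y],(Y))$: a map from this pair to a PD-pair extends uniquely to a PD-map on $\mathbb Z[X]\langle Y\rangle$, and the extension kills $p$.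

\begin{lemma}\label{lem:free}
The ring $\mathbb F_p[X]\langle Y\rangle$ is an algebra over $Q=\mathbb F_p[X,Y]/(y^p:y\in Y)$, and it is a free $Q$-module on the elements $\varepsilon_m=\prod_{y}\gamma_{pm_y}(y)$, $m\in\mathbb N^Y$.
\end{lemma}

\begin{proof}
It is a $Q$-algebra because $y^p=0$. For $0\le r<p$,
\begin{equation}\label{eq:unit}
y^r\gamma_{pm}(y)=(pm+1)\cdots(pm+r)\,\gamma_{pm+r}(y),
\end{equation}
and the coefficient is congruent to $r!$, a unit in $\mathbb F_p$. The ring $Q$ is free over $\mathbb F_p[X]$ on the monomials $\prod_y y^{r_y}$ with $0\le r_y<p$, and by \eqref{eq:unit} the products $\prod_y y^{r_y}\cdot\varepsilon_m$ are, up to units, the basis elements $\prod_y\gamma_{e_y}(y)$, each occurring once.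
\end{proof}

\subsection{Sifted colimits and animated rings}\label{sec:ani}

Let $\mathcal C$ be a small category with finite coproducts. Then $\mathcal P_\Sigma(\mathcal C)$ is the $\infty$-category of functors from $\mathcal C^{\mathrm{op}}$ to spaces that preserve finite products. It is presentable, it contains $\mathcal C$ through the Yoneda embedding, and its sifted colimits (for example filtered colimits and geometric realizations) are computed objectwise. We use constantly the following \emph{extension principle} \cite[Prop.~5.5.8.15]{HTT}. Let $\mathcal V$ be an $\infty$-category with small colimits. Restriction is an equivalence from the functors $\mathcal P_\Sigma(\mathcal C)\to\mathcal V$ that preserve sifted colimits to the functors $\mathcal C\to\mathcal V$, and such a functor preserves all small colimits if and only if its restriction to $\mathcal C$ preserves finite coproducts. In particular, a map between functors that preserve sifted colimits is an equivalence if it is one on $\mathcal C$.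

The $\infty$-category $\mathrm{AniRing}$ is $\mathcal P_\Sigma$ of the category of polynomial rings $\mathbb Z[X]$ with $X$ finite. Its static objects form the full subcategory of ordinary rings, and $\pi_0$ is left adjoint to this inclusion. The forgetful functor to the derived $\infty$-category $D(\mathbb Z)$ is conservative, preserves sifted colimits, and takes connective values (homotopy in degrees $\geq0$). Homotopy groups commute with filtered colimits. Pushouts are derived tensor products; for static $R,S,S'$ one has $\pi_i(S\otimes^{\mathbb L}_RS')=\operatorname{Tor}^R_i(S,S')$.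

For an animated pair $A\to A''$ write $B(A\to A'')\twoheadrightarrow B''(A\to A'')$ for the surjection underlying its envelope, and $B(A,I)$ in the classical case. The unit of the adjunction gives natural maps $A\to B$ and $A''\to B''$. The identity of $R$, as an animated pair, is written $(R=R)$.

\begin{proposition}\label{prop:colim}
\begin{enumerate}
\item[(a)] Colimits in $\mathrm{AniPair}$ are computed separately on $A$ and on $A''$.
\item[(b)] The functor $B\colon\mathrm{AniPair}\to\mathrm{AniRing}$ preserves all small colimits.
\item[(c)] The map $A''\to B''(A\to A'')$ is an equivalence for every animated pair.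
\item[(d)] The map $R\to B(R=R)$ is an equivalence for every animated ring $R$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) By (F1) it suffices to show that surjections are closed under colimits in the $\infty$-category of arrows, where colimits are componentwise. The functor $\pi_0$ preserves colimits, and a colimit of rings is generated by the images of its terms, so a colimit of surjections of rings is surjective.

(b) The left adjoint $\mathrm{Env}$ preserves colimits; the point is to control the forgetful functor $U$. For $d\in\mathcal D^0$ and an animated PD-pair $E$, viewed as a presheaf on $\mathcal E^0$, adjunction gives $(UE)(d)=E(\mathrm{Env}\,d)$. Sifted colimits are objectwise, so $U$ preserves them. By (a), $B$ and $B''$ preserve sifted colimits. For $E=\mathrm{Env}(\mathbb Z[X,Y],(Y))$, the universal property of the classical envelope identifies $(UE)(d)$ with the set of maps of pairs $d\to(\mathbb Z[X]\langle Y\rangle,\bar J)$. So on $\mathcal D^0$ we have $B=\mathbb Z[X]\langle Y\rangle$ and $B''=\mathbb Z[X]$. The coproduct in $\mathcal D^0$ takes disjoint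 unions of variables, and
\[
\mathbb Z[X\sqcup X']\langle Y\sqcup Y'\rangle=\mathbb Z[X]\langle Y\rangle\otimes_{\mathbb Z}\mathbb Z[X']\langle Y'\rangle ,
\]
where the tensor product is also the derived one, both factors being free over $\mathbb Z$. The initial object $(\mathbb Z,0)$ goes to $\mathbb Z$. The extension principle gives (b).

(c), (d) Both sides preserve sifted colimits, using (a), and the maps are isomorphisms on $\mathcal D^0$, respectively for $R=\mathbb Z[X]$ (the case $Y=\emptyset$).
\end{proof}

\subsection{Cotangent complexes and base change}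

For a map $A\to A''$ of animated rings, $\mathbb L_{A''/A}$ is a connective $A''$-module with the following standard properties.
\begin{enumerate}
\item[(C1)] If $A\to A''$ is a surjection, then $\pi_0(\mathbb L_{A''/A})=0$; for a classical pair, $\pi_1(\mathbb L_{(A/I)/A})=I/I^2$.
\item[(C2)] If $P=k[X,Y]$ for a ring $k$ and $J=(Y)$, then $\mathbb L_{(P/J)/P}=(J/J^2)[1]$, and $J/J^2$ is free over $P/J$ on the classes of the $y\in Y$.
\item[(C3)] The underlying object of $D(\mathbb Z)$ commutes with sifted colimits of arrows $A\to A''$.
\item[(C4)] For $A\to R$ and $R''=A''\otimes^{\mathbb L}_AR$, one has $\mathbb L_{R''/R}\simeq\mathbb L_{A''/A}\otimes^{\mathbb L}_{A''}R''$.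
\item[(C5)] For $A\to S\to A''$ there is a cofiber sequence $\mathbb L_{S/A}\otimes^{\mathbb L}_SA''\to\mathbb L_{A''/A}\to\mathbb L_{A''/S}$.
\end{enumerate}
By (C1), a classical pair has $\mathbb L_{(A/I)/A}=0$ if and only if it is quasiregular with $I=I^2$.

\begin{lemma}[Base change]\label{lem:bc}
Let $T\to k$ be an animated pair and $T\to A$ a map of animated rings. The animated pair $A\to k\otimes^{\mathbb L}_TA$ has cotangent complex $\mathbb L_{k/T}\otimes^{\mathbb L}_k(k\otimes^{\mathbb L}_TA)$ and envelope ring $B(T\to k)\otimes^{\mathbb L}_TA$. If $T\to k$ is a classical pair $(T,J)$, $A$ is static, and $\operatorname{Tor}^T_i(k,A)=0$ for $i>0$, it is the classical pair $(A,JA)$.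
\end{lemma}

\begin{proof}
By Proposition~\ref{prop:colim}(a) this pair is the pushout of $(T\to k)\leftarrow(T=T)\to(A=A)$. Apply (C4) and Proposition~\ref{prop:colim}(b),(d). Under the last hypotheses, $k\otimes^{\mathbb L}_TA=k\otimes_TA=A/JA$.
\end{proof}

For example, base change along $\mathbb Z[X,Y]\to\mathbb F_p[X,Y]=\mathbb Z[X,Y]\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ gives
\begin{equation}\label{eq:polyp}
B(\mathbb F_p[X,Y],(Y))=\mathbb Z[X]\langle Y\rangle\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=\mathbb F_p[X]\langle Y\rangle .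
\end{equation}

\begin{lemma}[Tensor products]\label{lem:tensor}
Let $k$ be a ring and let $(A_1,I_1)$, $(A_2,I_2)$ be pairs of flat $k$-algebras with $A_i/I_i=k$ and $\mathbb L_{k/A_i}=0$. Then the classical pair $A_1\otimes_kA_2\to k$ has vanishing cotangent complex and envelope ring $B(A_1,I_1)\otimes^{\mathbb L}_kB(A_2,I_2)$.
\end{lemma}

\begin{proof}
The pushout of the two pairs under $(k=k)$ is $A_1\otimes^{\mathbb L}_kA_2\to k\otimes^{\mathbb L}_kk$, which by flatness is the stated pair. Proposition~\ref{prop:colim}(b),(d) give the envelope. Factor the surjection as $A_1\otimes_kA_2\to A_2\to k$. The first map is a base change of $A_1\to k$, so both maps have vanishing cotangent complex by (C4), and (C5) concludes.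
\end{proof}

\section{Two Tor conditions}\label{sec:idea}

Suppose that $(T,J)$ is a quasiregular pair with quotient $k$ and static envelope ring $D$. For a ring map $T\to A$, Lemma~\ref{lem:bc} shows that $(A,JA)$ is a quasiregular pair with envelope ring $D\otimes^{\mathbb L}_TA$ provided that $\operatorname{Tor}^T_i(k,A)=0$ for $i>0$; indeed its cotangent complex is then $(J/J^2\otimes_kA/JA)[1]$, the shift of a flat module. So a counterexample arises from any $A$ with
\begin{equation}\label{eq:two}
\operatorname{Tor}^T_i(k,A)=0\ \text{ for all } i>0,\qquad \operatorname{Tor}^T_1(D,A)\ne0 .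
\end{equation}
The smallest case shows what stands in the way.

\begin{example}\label{ex:one}
Let $T=\mathbb F_p[y]$ and $J=(y)$, so $k=\mathbb F_p$ and $D=\mathbb F_p\langle y\rangle$ by \eqref{eq:polyp}. A map $T\to A$ is an $\mathbb F_p$-algebra $A$ with an element $f$. Write $A[g]=\{a\in A:ga=0\}$. The resolution $T\xrightarrow{y}T$ of $k$ gives $\operatorname{Tor}_1^T(k,A)=A[f]$. By Lemma~\ref{lem:free}, $D=\bigoplus_{m\ge0}T/(y^p)\cdot\gamma_{pm}(y)$, and the resolution $T\xrightarrow{y^p}T$ gives $\operatorname{Tor}_1^T(D,A)=\bigoplus_{m\ge0}A[f^p]$. Higher Tor groups vanish. Since $f$ is a nonzerodivisor if and only if $f^p$ is, \eqref{eq:two} has no solution.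
\end{example}

Two features of the example matter. First, the envelope is assembled from copies of $T/J^{[p]}$, where for an ideal $J$ of an $\mathbb F_p$-algebra we put $J^{[p]}=(f^p:f\in J)$; by additivity of the $p$-th power, $J^{[p]}$ is generated by the $p$-th powers of any set of generators of $J$. Second, $T/J^{[p]}=\mathbb F_p[y]/(y^p)$ is a finite iterated extension of copies of $k$, so Tor vanishing passes from $k$ to $D$. To solve \eqref{eq:two}, the module $T/J^{[p]}$ must not be built from $k$ in this way.

Suppose then that $T$ is an $\mathbb F_p$-algebra with $k=\mathbb F_p$ and $D=T/J^{[p]}$, and try $A=T/K$ with $K\subseteq J^{[p]}$ an ideal that is flat as a $T$-module. The sequence $0\to K\to T\to A\to0$ is a flat resolution, and $K$ kills both $k$ and $D$. Hence Tor groups vanish in degrees $\geq2$, while $\operatorname{Tor}_1^T(k,A)=K/JK$ and $\operatorname{Tor}_1^T(D,A)=K/J^{[p]}K$. Condition \eqref{eq:two} becomes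
\begin{equation}\label{eq:K}
K=JK,\qquad K\ne J^{[p]}K .
\end{equation}
This is impossible if $J$ has $r<\infty$ generators, since then $J^{r(p-1)+1}\subseteq J^{[p]}$. It is also impossible for the most familiar idempotent ideals, because they satisfy $J^{[p]}=J$. This holds in a perfect ring, and for $J=J^2$ in a valuation ring, where a product of $p$ elements of $J$ is a multiple of the $p$-th power of the factor that divides all the others. We need a ring in which an element is a product of arbitrarily many elements of $J$ without lying in $J^{[p]}$. The next section builds one by factoring a variable again and again into distinct new variables.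

\section{An idempotent pair with a large envelope}\label{sec:tree}

Let $w$ run over finite words in the letters $0,1$, with length $|w|$ and empty word $\emptyset$. For $k=\mathbb Z$, $\mathbb Q$, or $\mathbb F_p$ put
\[
T_k=\operatorname{colim}_n\,k[x_w:|w|=n],\qquad x_w\mapsto x_{w0}\,x_{w1}.
\]
A transition map sends $\prod_wx_w^{a_w}$ to $\prod_wx_{w0}^{a_w}x_{w1}^{a_w}$, so it sends distinct monomials to distinct monomials and is injective. Thus $T_k$ is a domain, it is free over $k$ on the monomials of all stages (identified along the transition maps), and $T_k=T_{\mathbb Z}\otimes_{\mathbb Z}k$. In $T_k$ we have $x_w=x_{w0}x_{w1}$ for every $w$. Let $J_k=(x_w)_w$, so that $T_k/J_k=k$, and put $u=x_\emptyset$. Then $u=\prod_{|w|=n}x_w$ for every $n$.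

\begin{remark}
A monomial of stage $n$ is a function $\{0,1\}^{\mathbb N}\to\mathbb N$ that depends on the first $n$ digits only. So the monomials of $T_k$ are the locally constant functions from the Cantor set to $\mathbb N$, multiplied by addition of functions; $x_w$ is the indicator function of the sequences that begin with $w$, and $u$ is the constant function $1$.
\end{remark}

\begin{proposition}\label{prop:T}
Put $D_k=B(T_k,J_k)$ for $k=\mathbb Z,\mathbb F_p$.
\begin{enumerate}
\item[(a)] $\mathbb L_{k/T_k}=0$.
\item[(b)] $D_{\mathbb Z}$ is static. It is a subring of $T_{\mathbb Q}$ that contains $T_{\mathbb Z}$ and $\gamma_p(u)=u^p/p!$.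
\item[(c)] $D_{\mathbb F_p}=D_{\mathbb Z}/p=T_{\mathbb F_p}/J_{\mathbb F_p}^{[p]}$. In this ring $u^p=0$ and $u\ne0$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $P_n=\mathbb Z[x_w:|w|=n]$ and $J_n=(x_w:|w|=n)$. By Proposition~\ref{prop:colim}(a), $(T_{\mathbb Z},J_{\mathbb Z})$ is the filtered colimit in $\mathrm{AniPair}$ of the objects $(P_n,J_n)$ of $\mathcal D^0$. Since $T_{\mathbb F_p}=T_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, we have $\mathbb Z\otimes^{\mathbb L}_{T_{\mathbb Z}}T_{\mathbb F_p}=\mathbb F_p$, so $(T_{\mathbb F_p},J_{\mathbb F_p})$ is the base change of $(T_{\mathbb Z},J_{\mathbb Z})$ in the sense of Lemma~\ref{lem:bc}.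

(a) By (C2) and (C3), $\mathbb L_{\mathbb Z/T_{\mathbb Z}}=\operatorname{colim}_n(J_n/J_n^2)[1]$. The transition maps send the generator $x_w$ to $x_{w0}x_{w1}\in J_{n+1}^2$, so they vanish. The case $k=\mathbb F_p$ follows by base change.

(b) By Proposition~\ref{prop:colim}(b), $D_{\mathbb Z}=\operatorname{colim}_nD_n$ with $D_n=\mathbb Z\langle x_w:|w|=n\rangle$, along the PD-maps that extend $P_n\to P_{n+1}$. We have $P_n\subseteq D_n\subseteq P_n\otimes\mathbb Q$ compatibly with the transition maps, and $\gamma_p(u)\in D_0$. Pass to the colimit.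

(c) By Lemma~\ref{lem:bc}, $D_{\mathbb F_p}=D_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, which is $D_{\mathbb Z}/p=\operatorname{colim}_nD_n/p$ because $D_{\mathbb Z}$ is torsion-free. The transition map sends $\gamma_e(x_w)$ to
\[
\gamma_e(x_{w0}x_{w1})=x_{w0}^e\,\gamma_e(x_{w1})=e!\,\gamma_e(x_{w0})\gamma_e(x_{w1}),
\]
so it sends the basis element $\prod_w\gamma_{e_w}(x_w)$ of $D_n/p$ to $\prod_we_w!\cdot\prod_w\gamma_{e_w}(x_{w0})\gamma_{e_w}(x_{w1})$. This is zero if some $e_w\ge p$, and otherwise it has all exponents less than $p$. Let $Q_n\subseteq D_n/p$ be the span of the basis elements with all exponents less than $p$. As $x^e=e!\,\gamma_e(x)$, it is the subring $\mathbb F_p[x_w:|w|=n]/(x_w^p)$. The map $D_n/p\to D_{n+1}/p$ has image in $Q_{n+1}$, so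
\[
D_{\mathbb F_p}=\operatorname{colim}_nQ_n=T_{\mathbb F_p}/(x_w^p)_w=T_{\mathbb F_p}/J_{\mathbb F_p}^{[p]}.
\]
The image of $u$ in $Q_n$ is the squarefree monomial $\prod_{|w|=n}x_w$, which is nonzero since $p\ge2$. An element that is nonzero at every stage of a filtered colimit is nonzero in the colimit.
\end{proof}

So $u\in J_{\mathbb F_p}^N$ for all $N$ (take $2^n\ge N$), while $u\notin J_{\mathbb F_p}^{[p]}$. This is the behavior asked for in Section~\ref{sec:idea}.

\section{The counterexamples}\label{sec:counter}

It remains to find $K$ as in \eqref{eq:K}. A nonzero principal ideal of the domain $T_k$ is flat but cannot satisfy $K=J_kK$. An increasing union of principal ideals is still flat, and it satisfies $K=J_kK$ if each generator is a multiple of the next one by an element of $J_k$. The branch $\emptyset,1,11,\dots$ of the tree of words gives such a chain. A factor $u^p$ then moves it into the ideal generated by the $x_w^p$.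

Fix $p$ and let $k$ be $\mathbb Z$ or $\mathbb F_p$. Let $1^j$ be the word with $j$ letters $1$, and for $j\ge0$ put
\[
s_j=x_{1^j},\qquad c_j=x_{1^j0},\qquad r_j=u^ps_j .
\]
Then $s_0=u$ and $s_j=c_js_{j+1}$, so that
\begin{equation}\label{eq:chain}
r_j=c_jr_{j+1},\qquad u=c_0c_1\cdots c_{j-1}s_j,\qquad r_0=c_0c_1\cdots c_{j-1}r_j .
\end{equation}
Define $K_k=(r_0,r_1,\dots)\subseteq J_k$, $A_k=T_k/K_k$, and $I_k=J_kA_k$. Then $A_k/I_k=k$. The ideal $K_k$ is generated by monomials, so $A_k$ is free over $k$ on the monomials not divisible by any $r_j$.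

\begin{lemma}\label{lem:tor}
Let $N$ be a $T_k$-module. Then $\operatorname{Tor}^{T_k}_i(N,A_k)=0$ for $i\ge2$, and $\operatorname{Tor}^{T_k}_1(N,A_k)$ is the kernel of the map
\[
\rho_N\colon\ \operatorname{colim}\bigl(N\xrightarrow{c_0}N\xrightarrow{c_1}N\xrightarrow{c_2}\cdots\bigr)\longrightarrow N
\]
that is multiplication by $r_j$ on the $j$-th term.
\end{lemma}

\begin{proof}
By \eqref{eq:chain}, $K_k$ is the union of the chain $(r_0)\subseteq(r_1)\subseteq\cdots$. Since $T_k$ is a domain, $(r_j)$ is free on $r_j$, and in these bases the inclusion $(r_j)\subseteq(r_{j+1})$ is multiplication by $c_j$. So $K_k$ is flat, the map $N\otimes K_k\to N\otimes T_k$ is $\rho_N$, and $0\to K_k\to T_k\to A_k\to0$ is a flat resolution.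
\end{proof}

\begin{proposition}\label{prop:A}
The pair $(A_k,I_k)$ is quasiregular with $\mathbb L_{k/A_k}=0$, and $B(A_k,I_k)=D_k\otimes^{\mathbb L}_{T_k}A_k$.
\end{proposition}

\begin{proof}
Each $c_j$ lies in $J_k$ and acts as zero on $k$, so the source of $\rho_k$ vanishes and $\operatorname{Tor}_i^{T_k}(k,A_k)=0$ for $i>0$. Lemma~\ref{lem:bc} and Proposition~\ref{prop:T}(a) give the claims.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $(A,I)=(A_{\mathbb F_p},I_{\mathbb F_p})$ and write $T=T_{\mathbb F_p}$, $D=D_{\mathbb F_p}$. By Propositions~\ref{prop:A} and~\ref{prop:T}(c), the pair has the required form and $\pi_i(B)=\operatorname{Tor}^T_i(D,A)$. Since $u^p=0$ in $D$, every $r_j$ acts as zero on $D$. So $\rho_D=0$ and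
\[
\pi_1(B)=\operatorname{colim}\bigl(D\xrightarrow{c_0}D\xrightarrow{c_1}\cdots\bigr).
\]
Multiplication by $s_j$ on the $j$-th term defines a map from this colimit to $D$, because $s_j=c_js_{j+1}$. It sends the element $1$ of the $0$-th term to $s_0=u$, which is nonzero in $D$. Hence $\pi_1(B)\ne0$.
\end{proof}

The proof gives a little more: $\pi_0(B)=D/K_{\mathbb F_p}D=D\neq0$, and $\pi_i(B)=0$ for $i\ge2$ by Lemma~\ref{lem:tor}. So $\pi_i(B)\ne0$ exactly for $i=0,1$.

\begin{remark}
The chain $s_j$ cannot be omitted. For $A'=T/(u^p)$ one still has $\operatorname{Tor}_1^T(D,A')=D\neq0$, but also $\operatorname{Tor}^T_1(\mathbb F_p,A')=\mathbb F_p$, and the classical pair $A'\to\mathbb F_p$ is not quasiregular: $\mathbb L_{A'/T}=A'[1]$ by (C2) and (C4), as $u^p$ is a nonzerodivisor, and then (C5) with $\mathbb L_{\mathbb F_p/T}=0$ gives $\mathbb L_{\mathbb F_p/A'}=\mathbb F_p[2]$.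
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:more}\textup{(a)}]
Let $(A,I)$ and $B$ be as in the previous proof; tensor products are over $\mathbb F_p$. By Lemma~\ref{lem:tensor} and induction, $A^{\otimes m}\to\mathbb F_p$ is a classical pair with vanishing cotangent complex and envelope ring $B^{\otimes m}$. By the K\"unneth formula over a field, $\pi_*(B^{\otimes m})=\pi_*(B)^{\otimes m}$ as graded vector spaces. As $\pi_*(B)$ is nonzero exactly in degrees $0$ and $1$, its $m$-th tensor power is nonzero exactly in degrees $0,\dots,m$.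

Now take the colimit along the maps $A^{\otimes m}\to A^{\otimes(m+1)}$, $a\mapsto a\otimes1$. It is a classical pair with quotient $\mathbb F_p$ by Proposition~\ref{prop:colim}(a), its cotangent complex vanishes by (C3), and its envelope ring is $\operatorname{colim}_mB^{\otimes m}$. On homotopy groups the transition maps are $v\mapsto v\otimes1$, and they are injective because $1\ne0$ in $\pi_0(B)$. So $\pi_i$ of the colimit contains $\pi_i(B^{\otimes m})$, which is nonzero for $m\ge\max(i,1)$.
\end{proof}

Over $\mathbb Z$ the element $u^p$ no longer dies in the envelope of $(T_{\mathbb Z},J_{\mathbb Z})$; it becomes divisible by $p$. The class in $\pi_1$ is then replaced by a $p$-torsion class in $\pi_0$, and a tensor square over $\mathbb Z$ turns this torsion into homotopy.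

\begin{proof}[Proof of Theorem~\ref{thm:more}\textup{(b)}]
Let $B_{\mathbb Z}=B(A_{\mathbb Z},I_{\mathbb Z})=D_{\mathbb Z}\otimes^{\mathbb L}_{T_{\mathbb Z}}A_{\mathbb Z}$. By Proposition~\ref{prop:T}(b), $D_{\mathbb Z}$ is a domain in which $r_j\neq0$. So $\rho_{D_{\mathbb Z}}$ is injective on each term, hence injective, and Lemma~\ref{lem:tor} shows that $B_{\mathbb Z}$ is the static ring $D_{\mathbb Z}/\bigcup_jr_jD_{\mathbb Z}$.

Let $\tau=(p-1)!\,u\,\gamma_p(u)\in D_{\mathbb Z}$. Then $p\tau=u^{p+1}=r_0$, so the class of $\tau$ in $B_{\mathbb Z}$ is killed by $p$. Suppose that this class is zero, say $\tau=r_jd$ with $d\in D_{\mathbb Z}$. By \eqref{eq:chain}, $c_0\cdots c_{j-1}r_j=r_0=pr_jd$. Canceling $r_j$ and multiplying by $s_j$ gives $u=pds_j\in pD_{\mathbb Z}$, which contradicts Proposition~\ref{prop:T}(c). Hence $B_{\mathbb Z}$ contains a subgroup isomorphic to $\mathbb Z/p$.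

Let $A=A_{\mathbb Z}\otimes_{\mathbb Z}A_{\mathbb Z}$, a free $\mathbb Z$-module, and let $I$ be the kernel of $A\to\mathbb Z$. By Lemma~\ref{lem:tensor}, $\mathbb L_{\mathbb Z/A}=0$ and $B=B_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}B_{\mathbb Z}$. Since $\operatorname{Tor}_2^{\mathbb Z}=0$, the functor $\operatorname{Tor}_1^{\mathbb Z}$ preserves injections in each variable, and
\[
\pi_1(B)=\operatorname{Tor}_1^{\mathbb Z}(B_{\mathbb Z},B_{\mathbb Z})\supseteq\operatorname{Tor}_1^{\mathbb Z}(\mathbb Z/p,\mathbb Z/p)=\mathbb Z/p\ne0.\qedhere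
\]
\end{proof}

\section{The conjugate filtration}\label{sec:conj}

To prove that $B$ is static we want a filtration whose graded pieces determine vanishing of homotopy groups without a completeness hypothesis, that is, an increasing exhaustive one. The direct sum decomposition of Lemma~\ref{lem:free} depends on coordinates and cannot be extended along colimits. The filtration by the degree $|m|=\sum_ym_y$ of $\varepsilon_m$ turns out to be natural.

\subsection{Polynomial pairs over $\mathbb F_p$}

For a ring $R$ and an $R$-module $N$, the divided power algebra $\Gamma^*_R(N)=\bigoplus_n\Gamma^n_R(N)$ is the graded $R$-algebra generated by symbols $v^{[k]}$ of degree $k$ ($v\in N$, $k\ge0$), subject to $v^{[0]}=1$ and the rules of Section~\ref{sec:pd} for sums, scalars, and products. If $N$ is free on $v_1,\dots,v_r$, then $\Gamma_R^n(N)$ is free on the products $\prod_iv_i^{[m_i]}$ with $|m|=n$.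

Let $\mathcal D^0_p$ be the full subcategory of pairs spanned by the $(P,J)=(\mathbb F_p[X,Y],(Y))$ with $X,Y$ finite. For such a pair let $D_P=\mathbb F_p[X]\langle Y\rangle$ be its classical envelope and let $Q=P/J\otimes_{P,\varphi}P=P/J^{[p]}$, the ring of Lemma~\ref{lem:free}. We regard $Q$ as a $P/J$-algebra through the first factor, $\bar a\mapsto\bar a\otimes1=a^p$.

\begin{lemma}\label{lem:conj}
There is an exhaustive increasing filtration $\mathrm{Fil}_0\subseteq\mathrm{Fil}_1\subseteq\cdots$ of $D_P$ by $Q$-submodules, natural in $(P,J)\in\mathcal D^0_p$, with $\mathrm{Fil}_0=Q$ and natural isomorphisms $\mathrm{Fil}_n/\mathrm{Fil}_{n-1}\cong Q\otimes_{P/J}\Gamma^n_{P/J}(J/J^2)$.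
\end{lemma}

\begin{proof}
Let $\mathrm{Fil}_n$ be the $Q$-span of the products $\prod_i\gamma_{pk_i}(f_i)$ with $f_i\in J$ and $\sum_ik_i\le n$. A map of pairs induces a PD-map of envelopes, so this is natural. Let $G_n$ be the $Q$-span of the $\varepsilon_m$ with $|m|\le n$, and $G_{-1}=0$. Clearly $G_n\subseteq\mathrm{Fil}_n$. We show equality.

Comparing coefficients in $(1+t)^{pN}=(1+t^p)^N$ over $\mathbb F_p$ gives $\binom{pN}{pm}\equiv\binom Nm$. Hence
\begin{equation}\label{eq:prod}
\varepsilon_m\varepsilon_{m'}=\prod_y\binom{m_y+m'_y}{m_y}\,\varepsilon_{m+m'},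
\end{equation}
and $G_nG_{n'}\subseteq G_{n+n'}$. Let $f=\sum_ya_yy\in J$ with $a_y\in P$. Then
\[
\gamma_{pk}(f)=\sum_{|e|=pk}\ \prod_ya_y^{e_y}\gamma_{e_y}(y).
\]
By \eqref{eq:unit}, the term indexed by $e$ is a $Q$-multiple of $\varepsilon_m$ with $m_y=\lfloor e_y/p\rfloor$. Here $|m|\le k$, with equality only if $p$ divides every $e_y$. Therefore
\begin{equation}\label{eq:lead}
\gamma_{pk}(f)\equiv\sum_{|m|=k}\ \prod_ya_y^{pm_y}\,\varepsilon_m\pmod{G_{k-1}}.
\end{equation}
In particular $\gamma_{pk}(f)\in G_k$, and so $\mathrm{Fil}_n\subseteq G_n$. By Lemma~\ref{lem:free}, $\mathrm{Fil}_0=Q$, the filtration is exhaustive, and the associated graded ring $\mathrm{gr}_*D_P$ is $Q$-free on the classes of the $\varepsilon_m$.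

Let $\theta\colon Q\otimes_{P/J}\Gamma^*_{P/J}(J/J^2)\to\mathrm{gr}_*D_P$ be the graded $Q$-linear bijection with $1\otimes\prod_y\bar y^{[m_y]}\mapsto\varepsilon_m$. It is a ring map by \eqref{eq:prod}. For $f$ as above,
\[
1\otimes\bar f^{[k]}=\sum_{|m|=k}1\otimes\prod_y\bar a_y^{\,m_y}\bar y^{[m_y]}=\sum_{|m|=k}\prod_ya_y^{pm_y}\otimes\prod_y\bar y^{[m_y]};
\]
this is where the Frobenius twist in $P/J\to Q$ is needed. By \eqref{eq:lead}, $\theta(1\otimes\bar f^{[k]})$ is the class of $\gamma_{pk}(f)$. The elements $1\otimes\bar f^{[k]}$ generate the source as a $Q$-algebra, so this coordinate-free formula determines $\theta$ and shows that it is natural.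
\end{proof}

\subsection{Passage to animated pairs}

Let $\mathrm{AniPair}_{\mathbb F_p}$ be the $\infty$-category of animated pairs under $(\mathbb F_p=\mathbb F_p)$, that is, of surjections of animated $\mathbb F_p$-algebras. Its forgetful functor to $\mathrm{AniPair}$ is conservative and preserves sifted colimits, as for any undercategory. To extend Lemma~\ref{lem:conj} we need the extension principle for this $\infty$-category.

\begin{lemma}\label{lem:gen}
The inclusion $\mathcal D^0_p\to\mathrm{AniPair}_{\mathbb F_p}$ induces an equivalence $\mathcal P_\Sigma(\mathcal D^0_p)\simeq\mathrm{AniPair}_{\mathbb F_p}$.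
\end{lemma}

\begin{proof}
For $d\in\mathcal D^0$ let $d_p\in\mathcal D^0_p$ be its reduction modulo $p$, which is the coproduct of $d$ and $(\mathbb F_p=\mathbb F_p)$ in $\mathrm{AniPair}$. For $E\in\mathrm{AniPair}_{\mathbb F_p}$, the space of maps $d_p\to E$ under $(\mathbb F_p=\mathbb F_p)$ is therefore $E(d)$, the value of the underlying presheaf on $\mathcal D^0$. For $E\in\mathcal D^0_p$ this is the set of maps of pairs $d_p\to E$, so the inclusion is fully faithful. It preserves finite coproducts, which are componentwise tensor products over $\mathbb F_p$, so it extends to a colimit-preserving functor $F$ on $\mathcal P_\Sigma(\mathcal D^0_p)$. The right adjoint $G$ of $F$ satisfies $(GE)(d_p)=E(d)$, so it is conservative and preserves sifted colimits. The unit $\mathrm{id}\to GF$ is an equivalence on $\mathcal D^0_p$, hence everywhere. Thus $F$ is fully faithful with a conservative right adjoint, which makes it an equivalence.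
\end{proof}

Let $\mathrm{AniMod}$ be the $\infty$-category of pairs $(R,N)$ with $R$ an animated ring and $N$ a connective $R$-module. It is $\mathcal P_\Sigma$ of the category of pairs (polynomial ring, finite free module), and its sifted colimits are computed separately on $R$ and on the object of $D(\mathbb Z)$ underlying $N$. The derived functor $(R,N)\mapsto(R,\Gamma^n_R(N))$ is the extension along sifted colimits of the classical one. From now on $\Gamma^n$ denotes this derived functor.

\begin{lemma}\label{lem:gamma}
\begin{enumerate}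
\item[(a)] $\Gamma^n_R(R^r)\simeq R\otimes_{\mathbb Z}\Gamma^n_{\mathbb Z}(\mathbb Z^r)$, naturally in $R$. It is finite free over $R$, it is the classical module for static $R$, and it is zero if $r=0<n$.
\item[(b)] For $R\to R'$, the natural map $R'\otimes^{\mathbb L}_R\Gamma^n_R(N)\to\Gamma^n_{R'}(R'\otimes^{\mathbb L}_RN)$ is an equivalence.
\item[(c)] If $R$ is static and $N$ is a flat $R$-module, then $\Gamma^n_R(N)$ is static and flat.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Both sides preserve sifted colimits in $R$ and agree for polynomial rings. (b) Both sides preserve sifted colimits in $N$, every connective module is generated from finite free ones under sifted colimits, and the case $N=R^r$ is (a). (c) By Lazard's theorem $N$ is a filtered colimit of finite free modules, so by (a) the same holds for $\Gamma^n_R(N)$.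
\end{proof}

\begin{proposition}\label{prop:conj}
For $(R\to R'')\in\mathrm{AniPair}_{\mathbb F_p}$ put $M=R''\otimes^{\mathbb L}_{R,\varphi}R$, an $R''$-algebra through the first factor. There is a sequence $\mathrm{Fil}_0\to\mathrm{Fil}_1\to\cdots$ in $D(\mathbb F_p)$ with colimit $B(R\to R'')$, with $\mathrm{Fil}_0\simeq M$, and with cofibers
\[
\mathrm{gr}_n=\operatorname{cofib}(\mathrm{Fil}_{n-1}\to\mathrm{Fil}_n)\simeq M\otimes^{\mathbb L}_{R''}\Gamma^n_{R''}(\mathbb L_{R''/R}[-1])\qquad(n\geq1).
\]
\end{proposition}

\begin{proof}
Lemma~\ref{lem:conj} gives a functor from $\mathcal D^0_p$ to sequences in $D(\mathbb F_p)$. Extend it along sifted colimits, using Lemma~\ref{lem:gen}. Colimits commute with colimits, so $\operatorname{colim}_n\mathrm{Fil}_n$, $\mathrm{Fil}_0$, and $\mathrm{gr}_n$ are the extensions of $D_P$, $Q$, and $Q\otimes_{P/J}\Gamma^n_{P/J}(J/J^2)$. It remains to see that the three functors in the statement preserve sifted colimits and have these restrictions to $\mathcal D^0_p$.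

The functor $B$ takes values in animated $\mathbb F_p$-algebras and preserves sifted colimits by Proposition~\ref{prop:colim}(b),(d). On $\mathcal D^0_p$ it is static by \eqref{eq:polyp}, so by (F2) it is the classical envelope $D_P$ as a functor.

The functor $M$ preserves sifted colimits because it is the pushout of a diagram of functors that do. A polynomial ring $P$ over $\mathbb F_p$ is free over $\varphi(P)$, on the monomials with exponents less than $p$, and $\varphi$ is injective; so $\varphi$ is flat and $M=Q$ on $\mathcal D^0_p$.

The module $\mathbb L_{R''/R}[-1]$ is connective by (C1). The functor $(R\to R'')\mapsto(R'',\mathbb L_{R''/R}[-1])$ to $\mathrm{AniMod}$ preserves sifted colimits by (C3), since the shift commutes with colimits in $D(\mathbb Z)$. So does its composite with $\Gamma^n$, and so does the relative tensor product with $M$: it is the geometric realization of the bar construction, whose terms are finite tensor products of functors that preserve sifted colimits. On $\mathcal D^0_p$, (C2) and Lemma~\ref{lem:gamma}(a) identify it with $Q\otimes_{P/J}\Gamma^n_{P/J}(J/J^2)$.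 All values on $\mathcal D^0_p$ are static, so natural isomorphisms of ordinary modules suffice for these identifications.
\end{proof}

\begin{remark}\label{rem:pdfil}
The filtration of the introduction arises in the same way. For $(P,J)\in\mathcal D^0$ let $F^n\subseteq\mathbb Z[X]\langle Y\rangle$ be the ideal generated by the $\prod_i\gamma_{k_i}(f_i)$ with $f_i\in J$ and $\sum_ik_i\ge n$. The expansion $\gamma_k(\sum a_yy)=\sum_{|e|=k}\prod a_y^{e_y}\gamma_{e_y}(y)$ shows that $F^n$ is the $\mathbb Z[X]$-span of the $\prod\gamma_{e_y}(y)$ with $|e|\ge n$, and that $\bar f^{[k]}\mapsto\gamma_k(f)$ defines natural isomorphisms $\Gamma^n_{P/J}(J/J^2)\cong F^n/F^{n+1}$. Extension along sifted colimits gives a sequence $\cdots\to F^1\to F^0=B$ with cofibers $\Gamma^n_{A''}(\mathbb L_{A''/A}[-1])$. For a quasiregular pair these are static by Lemma~\ref{lem:gamma}(c), so the cofiber $B/F^n$ of $F^n\to B$ is static. If $I=I^2$, then $B/F^n=A/I$ for all $n\ge1$.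
\end{remark}

\section{The criterion}\label{sec:crit}

\begin{proof}[Proof of Theorem~\ref{thm:crit}]
(i) The map $A\otimes\mathbb Q\to B\otimes\mathbb Q$ is an equivalence for all animated pairs: both sides preserve sifted colimits, and $\mathbb Z[X]\langle Y\rangle\otimes\mathbb Q=\mathbb Q[X,Y]$. As $A$ is static, $\pi_i(B)$ is a torsion group for $i\ge1$. The cofiber sequence $B\xrightarrow{p}B\to B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ gives short exact sequences
\[
0\to\pi_j(B)/p\to\pi_j(B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)\to\pi_{j-1}(B)[p]\to0 .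
\]
If $B$ is static, the outer terms vanish for $j\ge2$. If $\pi_i(B)\ne0$ for some $i\ge1$, then this torsion group has an element of some prime order $p$, and the middle term is nonzero for $j=i+1\ge2$.

(ii) Base change along $A\to A_p$ (Lemma~\ref{lem:bc}) shows that the animated pair $A_p\to A''_p$ has envelope ring $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$ and cotangent complex $\mathbb L_{A''/A}\otimes^{\mathbb L}_{A''}A''_p$. By quasiregularity, $\mathbb L_{A''/A}[-1]=I/I^2$. Proposition~\ref{prop:conj} and Lemma~\ref{lem:gamma}(b) give a sequence with colimit $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p$, with $\mathrm{Fil}_0=M_p$ and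
\begin{equation}\label{eq:gr}
\mathrm{gr}_n\simeq M_p\otimes^{\mathbb L}_{A''_p}\bigl(A''_p\otimes^{\mathbb L}_{A''}\Gamma^n_{A''}(I/I^2)\bigr)\simeq M_p\otimes^{\mathbb L}_{A''}\Gamma^n_{A''}(I/I^2).
\end{equation}
Since $I/I^2$ is flat, $\Gamma^n_{A''}(I/I^2)$ is static and flat by Lemma~\ref{lem:gamma}(c), and so $\pi_j(\mathrm{gr}_n)=\pi_j(M_p)\otimes_{A''}\Gamma^n_{A''}(I/I^2)=0$ for $j\ge2$. The exact sequences $\pi_j(\mathrm{Fil}_{n-1})\to\pi_j(\mathrm{Fil}_n)\to\pi_j(\mathrm{gr}_n)$ and induction give $\pi_j(\mathrm{Fil}_n)=0$ for $j\ge2$, and this passes to the filtered colimit. Apply (i).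

(iii) If $I=I^2$, then $\mathrm{gr}_n=0$ for $n\ge1$ by \eqref{eq:gr} and Lemma~\ref{lem:gamma}(a), so $B\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p\simeq M_p$. Apply (i).

(iv) Apply Proposition~\ref{prop:conj} to $A\to A/I$ itself. Here $M=A/I\otimes^{\mathbb L}_{A,\varphi}A$ has $\pi_i(M)=\operatorname{Tor}^A_i(A/I,\varphi_*A)$, and $\pi_i(\mathrm{gr}_n)=\pi_i(M)\otimes_{A/I}\Gamma^n_{A/I}(I/I^2)$ by flatness. If $M$ is static, then all $\mathrm{gr}_n$ are static, the induction of (ii), now for all $j\geq1$, shows that all $\mathrm{Fil}_n$ are static, and so is their colimit $B$. If $I=I^2$, then $\mathrm{gr}_n=0$ for $n\geq1$ and $B\simeq M$.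
\end{proof}

Part (i) uses only that $A$ is static. Quasiregularity enters (ii)--(iv) through the computation of $\pi_j(\mathrm{gr}_n)$. The hypothesis $I=I^2$ removes the connecting maps $\pi_{j+1}(\mathrm{gr}_n)\to\pi_j(\mathrm{Fil}_{n-1})$, through which a class in $\pi_j(\mathrm{Fil}_0)$ could die; the proof does not control them otherwise.

\begin{remark}
The examples of Section~\ref{sec:counter} illustrate the theorem. For the pair of Theorem~\ref{thm:main}, part (iv) shows $\operatorname{Tor}_1^A(\mathbb F_p,\varphi_*A)\ne0$. The pair $(A_{\mathbb Z},I_{\mathbb Z})$ has static envelope, yet $\pi_1(M_p)=\pi_1(B_{\mathbb Z}\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p)=B_{\mathbb Z}[p]\ne0$ by the proof of (iii); so the bound $j\ge2$ in (iii) cannot be replaced by $j\ge1$.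
\end{remark}

For Corollary~\ref{cor:cases}, recall that a sequence $f_1,\dots,f_r$ in a ring $A$ is \emph{Koszul-regular} if its Koszul complex has no homology in positive degrees. The Koszul complex of $y=(y_1,\dots,y_r)$ is a free resolution of $\mathbb Z$ over $\mathbb Z[y]$, so the Koszul complex of $f_1,\dots,f_r$ computes $A\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$, where $y_i\mapsto f_i$ in $A$ and $y_i\mapsto 0$ in $\mathbb Z$. Thus the sequence is Koszul-regular if and only if this animated ring is static, and then it equals $A/(f_1,\dots,f_r)$. The ideal $I$ is \emph{locally generated by a Koszul-regular sequence} if for every prime $\mathfrak q\supseteq I$ there is $g\notin\mathfrak q$ such that $IA[1/g]$ is generated by a Koszul-regular sequence of $A[1/g]$.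

\begin{lemma}\label{lem:powers}
If $f_1,\dots,f_r$ is Koszul-regular in $A$, then so is $f_1^p,\dots,f_r^p$.
\end{lemma}

\begin{proof}
The ring $\mathbb Z[y]$ is free over $\mathbb Z[z]=\mathbb Z[z_1,\dots,z_r]$ via $z_i\mapsto y_i^p$, so $\mathbb Z[y]\otimes^{\mathbb L}_{\mathbb Z[z]}\mathbb Z=V:=\mathbb Z[y]/(y_1^p,\dots,y_r^p)$ and $A\otimes^{\mathbb L}_{\mathbb Z[z]}\mathbb Z=A\otimes^{\mathbb L}_{\mathbb Z[y]}V$. List the $p^r$ monomials that form a basis of $V$ by decreasing degree. The span of the first $s$ of them is a $\mathbb Z[y]$-submodule, and the successive quotients are isomorphic to $\mathbb Z=\mathbb Z[y]/(y)$. So $A\otimes^{\mathbb L}_{\mathbb Z[y]}V$ is a finite iterated extension of copies of the static object $A\otimes^{\mathbb L}_{\mathbb Z[y]}\mathbb Z$.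
\end{proof}

This is the finiteness met in Example~\ref{ex:one}, and it is what fails for the ideal $J_{\mathbb F_p}$ of Section~\ref{sec:tree}.

\begin{proof}[Proof of Corollary~\ref{cor:cases}]
(a) We verify the condition of Theorem~\ref{thm:crit}(ii). Since $A''_p=A''\otimes^{\mathbb L}_AA_p$, we have $M_p=A''\otimes^{\mathbb L}_A\varphi_*A_p$, where $\varphi_*A_p$ is $A_p$ as an $A$-algebra through $A\to A_p\xrightarrow{\varphi}A_p$.

\emph{Localization.} Let $g\in A$, with image $\bar g$ in $\pi_0(A_p)=A/p$. It acts on $\pi_*(\varphi_*A_p)$ as $\bar g^p$. Naturality of Frobenius gives a map $\varphi_*A_p\otimes^{\mathbb L}_AA[1/g]\to\varphi_*(A[1/g]_p)$ under $A_p$, which on homotopy groups is the isomorphism $\pi_*(A_p)[1/\bar g^p]\to\pi_*(A_p)[1/\bar g]$. Hence $\pi_j(M_p)[1/g]$ is the group $\pi_j(M_p)$ of the pair $(A[1/g],IA[1/g])$. An $A$-module is zero if every prime $\mathfrak q$ misses some $g$ whose inversion kills the module. If $\mathfrak q\not\supseteq I$, take $g\in I\setminus\mathfrak q$; then $A''[1/g]=0$ and so $\pi_j(M_p)[1/g]=0$. If $\mathfrak q\supseteq I$,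 take $g$ as in the definition. So it suffices to show $\pi_j(M_p)=0$ for $j\geq2$ when $I=(f_1,\dots,f_r)$ with a Koszul-regular sequence.

\emph{Computation.} Now $A''=\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y]}A$, so $M_p=\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y]}A_p$ along the composite $\mathbb Z[y]\to A\to A_p\xrightarrow{\varphi}A_p$, which sends $y_i$ to $\bar f_i^{\,p}$ on $\pi_0$. A map from $\mathbb Z[y]$ to an animated ring $R$ is an $r$-tuple of points of the underlying space of $R$, so it is determined up to homotopy by $r$ elements of $\pi_0(R)$. We may therefore replace the composite by $\mathbb Z[y]\xrightarrow{y_i\mapsto f_i^p}A\to A_p$. By Lemma~\ref{lem:powers},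
\[
M_p\simeq\bigl(\mathbb Z\otimes^{\mathbb L}_{\mathbb Z[y],\,y_i\mapsto f_i^p}A\bigr)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p=A/(f_1^p,\dots,f_r^p)\otimes^{\mathbb L}_{\mathbb Z}\mathbb F_p ,
\]
which has homotopy in degrees $0$ and $1$ only.

(b) Here $B$ is an algebra over $A$, hence over $\mathbb Q$, and $B=B\otimes\mathbb Q=A\otimes\mathbb Q=A$ by the proof of Theorem~\ref{thm:crit}(i).

(c) Since $A$ is torsion-free, $A_p=A/p$ is static. Flatness of Frobenius gives $\pi_j(M_p)=\pi_j(A''_p)\otimes_{A/p,\varphi}A/p$, and $\pi_j(A''_p)=\operatorname{Tor}^{\mathbb Z}_j(A'',\mathbb F_p)=0$ for $j\ge2$. Apply Theorem~\ref{thm:crit}(ii).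

(d) If $\varphi_*A$ is flat, the Tor groups in Theorem~\ref{thm:crit}(iv) vanish.
\end{proof}

\begin{thebibliography}{9}

\bibitem{HTT} Lurie, \emph{Higher Topos Theory}.

\bibitem{Mao} Zhouhang Mao, \emph{Revisiting derived crystalline cohomology}, arXiv:2107.02921 (2021).

\end{thebibliography}
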